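\title{No constant competitive ratio for online coalition formation under random arrival}

\begin{abstract}
In a symmetric additively separable hedonic game, every pair of agents carries a real weight, and the welfare of a partition of the agents is twice the total weight of the pairs that it keeps together. We consider the online problem in which the agents arrive in a uniformly random order and each must be placed irrevocably on arrival. We prove that no algorithm has a constant competitive ratio: on games with $n$ agents the ratio is at most $(2+o(1))\log\log n/\log n$, even for randomized algorithms that know $n$, and already when the positive weights equal $1$ and form a star. For games with weights in $\{1,-n^2\}$ whose weight-$1$ graph has clique number at most $r$, the best ratio is $\Theta(1/r)$ as long as $r\le\log n/\log\log n$.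
\end{abstract}

\section{The problem and the results}\label{sec:intro}

A \emph{symmetric additively separable hedonic game} $G$, or \emph{game} for short, consists of a finite set $N$ of $n$ agents and a weight $w(u,v)=w(v,u)\in\mathbb R$ for each pair of distinct agents. Weights may be positive, zero or negative. An outcome is a partition $\pi$ of $N$ into \emph{coalitions}. If $\pi(v)$ is the coalition that contains $v$, the utility of $v$ is $u_v(\pi)=\sum_{u\in\pi(v)\setminus\{v\}}w(u,v)$, and the \emph{social welfare} is
\[
\mathrm{SW}(\pi)=\sum_{v\in N}u_v(\pi)=2\sum_{C\in\pi}\ \sum_{\{u,v\}\subseteq C}w(u,v),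
\]
twice the total weight of the pairs that $\pi$ keeps together. We write $\mathrm{OPT}(G)=\max_\pi\mathrm{SW}(\pi)$. The partition into singletons has welfare $0$, so $\mathrm{OPT}(G)\ge0$.

In the \emph{random-arrival model} the agents arrive one at a time, in an order $\sigma$ drawn uniformly from all orderings of $N$. The number $n$ is not known in advance. When an agent arrives, her weights to all earlier agents are revealed, and a deterministic online algorithm $\mathit{ALG}$ must at once and irrevocably add her to an existing coalition or open a new singleton coalition. Thus coalitions only grow, and they never merge. Let $\mathit{ALG}(G,\sigma)$ be the final partition. The \emph{competitive ratio} of $\mathit{ALG}$ on a class $\mathcal A$ of games is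
\[
\inf_{G\in\mathcal A,\ \mathrm{OPT}(G)>0}\ \frac{\mathbb E_\sigma[\mathrm{SW}(\mathit{ALG}(G,\sigma))]}{\mathrm{OPT}(G)} ,
\]
the fraction of the optimal welfare that the algorithm secures, on average over the order, in the worst game. An algorithm has a \emph{constant} competitive ratio if there is $c>0$ such that for every $n$ its ratio on the class of $n$-agent games is at least $c$.

If all weights are nonnegative, one coalition containing everybody is optimal and can be built online. The difficulty comes from negative weights, which turn each placement into a commitment. If an adversary chose the order, three agents would be enough to defeat every deterministic algorithm. Let $u$ and then $a$ arrive, with $w(u,a)=1$. If the algorithm leaves $a$ alone, nobody else arrives and the ratio is $0$. Otherwise $b$ arrives with $w(u,b)=M>1$ and $w(a,b)=-2M$, and the ratio is at most $1/M$. A random order removes this obstruction. Suppose that all pairs of positive weight contain one agent $u$, and that every other weight is at most minus the sum of all positive weights. Then $\mathrm{OPT}$ is twice the largest weight. Let each newcomer join the singleton to which she has the largest positive weight, if there is one. The welfare is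 never negative, and with probability $\frac12$ the best partner of $u$ arrives before $u$, in which case $u$ finds everybody alone and joins her. The ratio is at least $\frac12$.

One may therefore hope that a random order always gives a constant ratio: the early agents are a uniform sample of all agents, and an algorithm might learn from them where to commit. The known bounds do not decide this. There is an algorithm, the iterated waiting algorithm, whose competitive ratio is $\Theta(1/n)$. No algorithm has ratio greater than $\frac13$, and this holds already on the tree domain, where every connected component of the positive-weight edges forms a tree and every negative weight exceeds in absolute value the sum of all positive weights. The problem, which comes from Bullinger and Romen~\cite{BR}, is to prove or disprove that no algorithm achieves a constant competitive ratio under random arrival. We prove it. Throughout, $\log$ is the natural logarithm.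

\begin{theorem}\label{thm:star}
Let $c_n$ be the supremum, over all algorithms, of the competitive ratio on $n$-agent games under random arrival. Then
\[
c_n\le(2+o(1))\,\frac{\log\log n}{\log n}.
\]
In particular, no algorithm achieves a constant competitive ratio. The bound already holds for games whose positive weights all equal $1$ and form a star, and whose other weights lie in $\{0,-n\}$.
\end{theorem}

The games behind Theorem~\ref{thm:star} use weight $0$, and in them all welfare depends on one agent. The second theorem shows that neither feature is needed, and it determines the order of the best ratio on a natural class. For $2\le r\le n$ let $\mathcal G(n,r)$ be the class of $n$-agent games with all weights in $\{1,-n^2\}$ whose graph of weight-$1$ pairs has no clique on more than $r$ vertices. Let $\rho(n,r)$ be the supremum, over all algorithms, of the competitive ratio on $\mathcal G(n,r)$ under random arrival. The class $\mathcal G(n,n)$ consists of all games with weights in $\{1,-n^2\}$.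

\begin{theorem}\label{thm:clique}
\begin{enumerate}
\item[(a)] $\rho(n,r)\ge1/r$ for all $2\le r\le n$. This is achieved by a deterministic algorithm that knows neither $n$ nor $r$, in every arrival order.
\item[(b)] There is an absolute constant $C$ with $\rho(n,r)\le C/r$ for all $n\ge16$ and all integers $2\le r\le\log n/\log\log n$. So $\rho(n,r)=\Theta(1/r)$ in this range, and $\rho(n,r)=O(\log\log n/\log n)$ for all larger $r$.
\item[(c)] $\rho(n,n)\le(4+o(1))\dfrac{\log\log n}{\log n}$.
\end{enumerate}
\end{theorem}

The upper bounds in both theorems hold also for algorithms that are randomized, know $n$, see the names of the agents, and know the distribution from which we draw the hard game. We do not determine the exact order of the best ratio on all games; it lies between the known $\Omega(1/n)$ and the bound $O(\log\log n/\log n)$ proved here.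

Both upper bounds rest on one idea. We draw the game at random, so that the weights still hidden are independent, or nearly independent, of the weights already seen. Then the early agents carry no useful information, and our bounds on the algorithm hold for every fixed order. A coalition with two members is committed to a fixed set of candidates, of whom on average only $o(1)$ turn out to be admissible. The optimum, in contrast, chooses with hindsight among $y$ independent candidate sets, and the best of them has about $\log y/\log\log y$ admissible members. In both constructions $y=n^{1/2+o(1)}$.

\section{Averaging over games, and binomial tails}\label{sec:tools}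

We write $[m]=\{1,\dots,m\}$ and $x^+=\max(x,0)$, and $\mathrm{Bin}(M,p)$ denotes the number of successes in $M$ independent trials with success probability $p$. A partition is \emph{valid} if no coalition contains a pair of negative weight. Since coalitions only grow, a valid final partition was valid at every step.

For the upper bounds we fix $n$ and the set $N$ of names and read ``algorithm'' generously. A \emph{deterministic algorithm} is any rule that places the $t$-th arriving agent as a function of the names of the first $t$ agents, in their order, and of the weights among them. The rule may depend on $n$ and on the distribution of games that we use. A \emph{randomized algorithm} is a deterministic algorithm $\mathit{ALG}_\omega$ chosen by a random string $\omega$ that is independent of the game and the order, and its competitive ratio averages over $\omega$ as well.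

The ratio is an infimum over games, and a game that is hard for a given algorithm depends on that algorithm. The following lemma replaces the search for such a game by one distribution that is hard on average for all algorithms.

\begin{lemma}\label{lem:avg}
Let $\mathcal A$ be a class of games on $N$, let $G$ be a random game on $N$ with finitely many values, and let $\sigma$ be a uniform order independent of $G$. Suppose that every deterministic algorithm satisfies $\mathbb E_{G,\sigma}[\mathrm{SW}(\mathit{ALG}(G,\sigma))^+]\le B$. If an algorithm, deterministic or randomized, has competitive ratio at least $c\ge0$ on $\mathcal A$, then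
\[
c\,\mathbb E_G\bigl[\mathrm{OPT}(G)\mathbf 1_{G\in\mathcal A}\bigr]\le B .
\]
\end{lemma}

\begin{proof}
For every game $H$ on $N$ we have
\[
c\,\mathrm{OPT}(H)\mathbf 1_{H\in\mathcal A}\le\mathbb E_{\omega,\sigma}\bigl[\mathrm{SW}(\mathit{ALG}_\omega(H,\sigma))^+\bigr].
\]
If $H\in\mathcal A$ and $\mathrm{OPT}(H)>0$, this follows from the guarantee and $x\le x^+$. Otherwise the left side is $0$ and the right side is nonnegative. Put $H=G$ and take expectations. The right side becomes $\mathbb E_\omega\mathbb E_{G,\sigma}[\mathrm{SW}(\mathit{ALG}_\omega(G,\sigma))^+]$, which is at most $B$ because the inner expectation is at most $B$ for each $\omega$.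
\end{proof}

The positive part matters: on games outside $\mathcal A$ the algorithm promises nothing, and a large negative welfare there must not offset what it earns on $\mathcal A$.

The next lemma measures how far a binomial variable of small mean reaches when it is sampled $y$ times: by~(i) it exceeds $k$ with probability roughly $k^{-k}$, and by~(ii) this is much larger than $1/y$ up to $k\approx\log y/\log\log y$.

\begin{lemma}\label{lem:tail}
\begin{enumerate}
\item[(i)] If $1\le k\le M$ are integers and $0\le Mp\le\frac12$, then $\Pr[\mathrm{Bin}(M,p)\ge k]\ge\frac12(Mp/k)^k$.
\item[(ii)] For every $\delta\in(0,1)$ there is $y_0$ such that $\frac y2\,(ak)^{-k}\ge y^{\delta/2}$ whenever $y\ge y_0$, $1\le a\le(\log\log y)^2$ and $1\le k\le(1-\delta)\log y/\log\log y$.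
\end{enumerate}
\end{lemma}

\begin{proof}
(i) We have $\binom Mk=\prod_{i=0}^{k-1}\frac{M-i}{k-i}\ge(M/k)^k$, and $(1-p)^{M-k}\ge(1-p)^M\ge1-Mp\ge\frac12$ by Bernoulli's inequality. Hence $\Pr[\mathrm{Bin}(M,p)=k]=\binom Mkp^k(1-p)^{M-k}\ge\frac12(Mp/k)^k$.

(ii) Let $\log\log y>1$. Then $k\le\log y$, so $\log(ak)\le\log\log y+2\log\log\log y$, and
\[
k\log(ak)\le(1-\delta)\Bigl(1+\frac{2\log\log\log y}{\log\log y}\Bigr)\log y .
\]
For $y$ large in terms of $\delta$, the right side is at most $(1-\frac\delta2)\log y-\log2$, so $(ak)^{-k}\ge2y^{-1+\delta/2}$.
\end{proof}

\section{Stars with hidden leaves}\label{sec:star}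

\subsection{The game}

Let $g,s\ge1$ be integers with $gs\le n-1$, and let $p\in[0,1]$. The random game $\mathcal S_n(g,s,p)$ has a \emph{hub} $u$, \emph{leaves} $(i,j)\in[g]\times[s]$, and $n-1-gs$ \emph{dummies}. Leaf $(i,j)$ belongs to \emph{group} $i$. Each leaf is \emph{active} with probability $p$, independently of the others. The weights are:
\begin{itemize}
\item $0$ for two leaves of the same group, and $-n$ for two leaves of different groups;
\item $1$ for the hub and an active leaf, and $-n$ for the hub and an inactive leaf;
\item $-n$ for a dummy and any other agent.
\end{itemize}
The dummies only bring the number of agents up to $n$. The activity of a leaf shows in its weight to the hub and nowhere else, so it stays hidden until both the leaf and the hub have arrived.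

There are at most $n-1$ pairs of positive weight, so a partition that is not valid has welfare at most $2(n-1)-2n<0$. In a valid partition the coalition of the hub is $\{u\}\cup T$, where $T$ is a possibly empty set of active leaves of one group, all other coalitions have weight $0$, and the welfare is $2|T|$. With $X_i$ the number of active leaves in group $i$, this gives
\begin{equation}\label{eq:optstar}
\mathrm{OPT}=2\max_{i\in[g]}X_i .
\end{equation}
For an algorithm, let $Y=|T|$ if its final partition is valid and $Y=0$ otherwise, so that $\mathrm{SW}(\mathit{ALG})^+=2Y$.

\subsection{Two dilemmas}

The algorithm faces one difficulty before the hub arrives and another one after. Each can be seen on a handful of agents.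

\begin{example}[hub last]\label{ex:last}
Take one group of two leaves, $p=\frac12$, and let the hub come last. Here $\mathbb E[X_1]=1$. The algorithm places the leaves without knowing their activities. If it puts them together, the hub can join only if both are active, and $\mathbb E[Y]\le2\cdot\frac14=\frac12$. If it keeps them apart, the hub can take at most one, and $\mathbb E[Y]\le\frac34$. A coalition prepared blind is usable only if all its members happen to be active.
\end{example}

\begin{example}[hub first]\label{ex:first}
Take groups $\{a_1,a_2\}$ and $\{b_1,b_2\}$, $p=\frac12$, and the order $u,a_1,b_1,a_2,b_2$. Each $X_i$ takes the values $0,1,2$ with probabilities $\frac14,\frac12,\frac14$. So $\max X_i$ is $0$ with probability $\frac1{16}$ and at most $1$ with probability $\frac9{16}$, and $\mathbb E[\max X_i]=\frac8{16}+2\cdot\frac7{16}=\frac{22}{16}$. Let $V_j$ be the best expected value of $Y$ when the hub is still alone and $j$ leaves remain. Accepting an active leaf is worth $1$, plus $\frac12$ if its group mate is still to come. Thus $V_1=\frac12$, $V_2=\frac12\max(1,V_1)+\frac12V_1=\frac34$, $V_3=\frac12\max(\frac32,V_2)+\frac12V_2=\frac98$ and $V_4=\frac12\max(\frac32,V_3)+\frac12V_3=\frac{21}{16}$. The missing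 $\frac1{16}$ is the case in which $a_1,b_1,b_2$ are active and $a_2$ is not: the algorithm rightly accepts $a_1$ and is then tied to the wrong group.
\end{example}

Under random arrival neither dilemma suffices alone. With one group, keep all leaves alone until the hub arrives and add the later active leaves to it. Each active leaf comes after the hub with probability $\frac12$, so the ratio is at least $\frac12$. With several groups of arbitrary sizes but no inactive leaves, collect each group in a coalition and let the hub join the largest coalition present. Each leaf of the largest group comes before the hub with probability $\frac12$, so again the ratio is at least $\frac12$. Inactive leaves block the second strategy and several groups block the first.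

\subsection{What an algorithm can gain}

\begin{lemma}\label{lem:staralg}
For every deterministic algorithm and every fixed order $\sigma$, the game $\mathcal S_n(g,s,p)$ satisfies $\mathbb E[Y]\le1+gsp^2+sp$.
\end{lemma}

\begin{proof}
We split $T$ at the moment when the hub commits to a group. The leaves present at that moment are controlled as in Example~\ref{ex:last}, and the later ones as in Example~\ref{ex:first}.

\emph{Prepared coalitions.} Let $P$ be the partition just before $u$ arrives. The weights among the other agents do not depend on the activities and $\sigma$ is fixed, so $P$ is deterministic. Let $\mathcal C$ be the set of coalitions of $P$ that consist of at least two agents, all of them leaves. Let $J$ be the largest size of a coalition of $P$ that consists of active leaves only, with $J=0$ if there is none. If $J\ge2$, the maximum is attained by a member of $\mathcal C$, so $\max(J,1)\le1+\sum_{C\in\mathcal C}|C|\,\mathbf 1[\text{all leaves of $C$ are active}]$. The members of $\mathcal C$ are disjoint sets of leaves, so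
\[
\mathbb E[\max(J,1)]\le1+\sum_{C\in\mathcal C}|C|\,p^{|C|}\le1+p^2\sum_{C\in\mathcal C}|C|\le1+gsp^2 .
\]

\emph{The commitment.} Let $t^*$ be the first step after which $u$ has arrived and its coalition contains a leaf, if there is such a step. Let $I$ be the group of the lexicographically first leaf in that coalition after step $t^*$; this defines $I$ even in runs that are not valid. Let $Z$ be the number of active leaves of group $I$ that arrive after step $t^*$, and $Z=0$ if $t^*$ does not exist. We claim that
\begin{equation}\label{eq:split}
Y\le\max(J,1)+Z .
\end{equation}
We may assume $Y\ge1$. Then the final partition is valid and $t^*$ exists. If $u$ arrives at step $t^*$, it joins a coalition $D$ of $P$. By validity $D$ consists of active leaves of group $I$, so $|D|\le J$. Otherwise a leaf joins the coalition of $u$ at step $t^*$. Before that step the coalition contains no leaf by the choice of $t^*$ and no dummy by validity, so after it the coalition contains exactly one leaf. In both cases the hub has at most $\max(J,1)$ leaves after step $t^*$, and by validity every agent added later is an active leaf of group $I$ that arrives after step $t^*$. This proves~\eqref{eq:split}.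

\emph{Later leaves.} The event $\{t^*=t,\ I=i\}$ is determined by the activities of the leaves among the first $t$ arrivals. It is therefore independent of the activities of the later leaves, of which at most $s$ belong to group $i$. Hence $\mathbb E[Z]\le\sum_{t,i}\Pr[t^*=t,\ I=i]\cdot sp\le sp$, and the lemma follows from~\eqref{eq:split}.
\end{proof}

\subsection{Choice of the parameters and proof of Theorem~\ref{thm:star}}

Let $\lambda=sp$ be the expected number of active leaves per group. The bound of Lemma~\ref{lem:staralg} reads $1+\lambda^2g/s+\lambda$, which is close to $1$ if $\lambda$ is small and $g\le s$. The optimum~\eqref{eq:optstar} is a maximum of $g$ independent variables, so we want many groups. Under the constraints $g\le s$ and $gs\le n-1$ the largest choice is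
\[
g=s=m=\lfloor\sqrt{n-1}\rfloor,\qquad p=\lambda/m,\qquad0<\lambda\le\tfrac12 .
\]
Let $\mathcal A$ be the class of $n$-agent games whose positive weights equal $1$ and form a star and whose other weights lie in $\{0,-n\}$. Every outcome of $\mathcal S_n(m,m,\lambda/m)$ with $\mathrm{OPT}>0$ lies in $\mathcal A$. If an algorithm has ratio $c\ge0$ on $\mathcal A$, Lemmas~\ref{lem:avg} and~\ref{lem:staralg} and~\eqref{eq:optstar} give
\begin{equation}\label{eq:starratio}
c\le\frac{1+\lambda+\lambda^2}{\mathbb E[\max_iX_i]} .
\end{equation}
The ratio of an algorithm on all $n$-agent games is at most its ratio on $\mathcal A$, so $c_n$ obeys the same bound. The $X_i$ are independent copies of $\mathrm{Bin}(m,\lambda/m)$. By Lemma~\ref{lem:tail}(i) and $1-x\le e^{-x}$, for $1\le k\le m$,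
\begin{equation}\label{eq:max}
\Pr\bigl[\max_iX_i<k\bigr]\le\Bigl(1-\frac12\Bigl(\frac\lambda k\Bigr)^k\Bigr)^m\le\exp\Bigl(-\frac m2\Bigl(\frac\lambda k\Bigr)^k\Bigr).
\end{equation}

The qualitative answer needs nothing more. With $\lambda=\frac12$ and $k$ fixed, the right side of~\eqref{eq:max} tends to $0$ as $m\to\infty$, so $\limsup_nc_n\le\frac7{4k}$ by~\eqref{eq:starratio}, for every $k$. For the stated rate we let $k$ grow, and we let $\lambda$ tend to $0$, slowly enough that the maximum keeps its size to first order.

\begin{proof}[Proof of Theorem~\ref{thm:star}]
Let $n$ be large and $\lambda=1/\log\log m\le\frac12$. Fix $\delta\in(0,1)$ and put $k=\lfloor(1-\delta)\log m/\log\log m\rfloor$, so that $1\le k\le m$ for large $m$. Lemma~\ref{lem:tail}(ii) with $y=m$ and $a=1/\lambda=\log\log m$ gives $\frac m2(\lambda/k)^k\ge m^{\delta/2}$ for large $m$. By~\eqref{eq:max},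
\[
\mathbb E\bigl[\max_iX_i\bigr]\ge k\bigl(1-e^{-m^{\delta/2}}\bigr)=(1-\delta-o(1))\frac{\log m}{\log\log m}.
\]
The game does not depend on $\delta$, and $\delta$ is arbitrary, so $\mathbb E[\max_iX_i]\ge(1-o(1))\log m/\log\log m$. The numerator in~\eqref{eq:starratio} is $1+o(1)$. Since $m\sim\sqrt n$, we have $\log m\sim\frac12\log n$ and $\log\log m\sim\log\log n$. So every algorithm has ratio at most $(2+o(1))\log\log n/\log n$ on $\mathcal A$, and hence on all $n$-agent games, with an error term that does not depend on the algorithm.
\end{proof}

\section{Partitions into cliques and greedy pairing}\label{sec:greedy}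

We turn to games with weights in $\{1,-n^2\}$. Such a game is a graph on $N$ whose edges are the pairs of weight $1$, and the valid partitions are the partitions into cliques. A valid partition has welfare $\sum_K|K|(|K|-1)$, summed over its coalitions $K$. There are fewer than $n^2$ pairs, so a coalition that contains a pair of weight $-n^2$ has negative total weight, and a partition that is not valid has welfare at most $2\binom n2-2n^2<0$. In particular,
\begin{equation}\label{eq:optclique}
\mathrm{OPT}=\max\Bigl\{\sum_K|K|(|K|-1)\ :\ \text{partitions of $N$ into cliques $K$}\Bigr\}.
\end{equation}
Since $\mathcal G(n,r)\subseteq\mathcal G(n,r+1)$, the function $\rho(n,r)$ is non-increasing in $r$. Since $\mathcal G(n,r)$ contains the graph with a single edge and no partition beats the optimum, $\rho(n,r)\le1$.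

\begin{proof}[Proof of Theorem~\ref{thm:clique}(a)]
Let each newcomer join a singleton coalition $\{x\}$ with $x$ adjacent to her if there is one, and open a new singleton otherwise. Fix any order. The final partition consists of edges and singletons, and its welfare is the number of paired agents. No two final singletons $x$ and $y$ are adjacent. Indeed, if $y$ came later, then $x$ was a singleton when $y$ arrived, so $y$ would have joined some singleton. Take a partition into cliques that attains~\eqref{eq:optclique}. Each of its cliques $K$ contains at most one unpaired agent and has $|K|\le r$. So the algorithm has welfare at least $\sum_K(|K|-1)\ge\frac1r\sum_K|K|(|K|-1)=\mathrm{OPT}/r$.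
\end{proof}

On a complete graph with an even number $r$ of agents, greedy pairing obtains $r$ and the optimum is $r(r-1)$, while a rule that lets coalitions grow is optimal. Part~(b) says that, in the worst case, growing coalitions gains at most a constant factor over pairing. The following example shows the obstacle.

\begin{example}\label{ex:four}
Four agents arrive in the order $x,a,b,c$. Both $a$ and $b$ are adjacent to $x$ but not to each other, and $c$ is adjacent to $x$ and to exactly one of $a,b$, each with probability $\frac12$. The optimum is the triangle, of welfare $6$. If the algorithm pairs $x$ with one of $a,b$, then with probability $\frac12$ the agent $c$ completes the triangle, and otherwise the best she can do is to pair with the remaining agent, for a total of $4$. The expectation is $5$. If $x$ is still alone when $c$ arrives, the welfare is at most $2$. The first edge of a coalition decides who may join later, and it is chosen before the large clique is visible.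
\end{example}

\section{Random points on lines with directions $(1,t,t^2)$}\label{sec:lines}

\subsection{The geometry}

To amplify Example~\ref{ex:four} we want every agent to play the role of the hub. We place the agents at random points of a finite geometry and make two agents adjacent if their points lie on a common line. The lines through a point then act as the groups. We need two properties. Every point should lie on many lines, so that the optimum has a choice. Every clique should lie in one line, so that the first edge of a coalition fixes its candidate set. Lines in a plane do not have both properties. Three pairwise nonparallel directions $d_1,d_2,d_3$ in a plane satisfy $\alpha_1d_1+\alpha_2d_2+\alpha_3d_3=0$ with all $\alpha_i\ne0$, and then $0$, $\alpha_1d_1$, $\alpha_1d_1+\alpha_2d_2$ form a triangle with sides in these directions. In dimension three we can choose many directions of which any three are linearly independent.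

Let $q$ be a prime and $\mathbb F_q$ the field with $q$ elements. For $t\in\mathbb F_q$ put $d_t=(1,t,t^2)$. From now on, a \emph{line} is a set $\{x+\alpha d_t:\alpha\in\mathbb F_q\}$ with $x\in\mathbb F_q^3$ and $t\in\mathbb F_q$. Each line has $q$ points. For $t\neq t'$ the vectors $d_t,d_{t'}$ are not proportional. So each line has one direction $d_t$, exactly $q$ lines pass through each point, and two distinct lines share at most one point. Each direction partitions the $q^3$ points into $q^2$ lines, so there are $q^3$ lines. Two distinct points are \emph{collinear} if a line contains both, and this line is then unique.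

\begin{lemma}\label{lem:notriangle}
Every set of at least two pairwise collinear points lies in one line.
\end{lemma}

\begin{proof}
Let $x,y,z$ be pairwise collinear and suppose that no line contains all three. Then the lines $xy$, $yz$, $zx$ are distinct, because two equal ones would contain all three points. Any two of them share a point, and distinct lines through a point have distinct directions. So $y-x=\alpha_1d_{t_1}$, $z-y=\alpha_2d_{t_2}$, $x-z=\alpha_3d_{t_3}$ with $t_1,t_2,t_3$ distinct and all $\alpha_i\ne0$. Adding gives $\alpha_1d_{t_1}+\alpha_2d_{t_2}+\alpha_3d_{t_3}=0$. But the matrix with rows $d_{t_1},d_{t_2},d_{t_3}$ has the Vandermonde determinant $(t_2-t_1)(t_3-t_1)(t_3-t_2)\ne0$, a contradiction. Now let $S$ be a set of pairwise collinear points and fix distinct $x,y\in S$. Any other $z\in S$ lies on a line with $x$ and $y$, and this line is $xy$.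
\end{proof}

\subsection{The game}

Let $n_0\le n$ be integers. The parameter $n_0$ sets the clique number of the game, and it lets us treat small $r$ in part~(b). All asymptotic statements in this section are for $n_0\to\infty$, and $n_0$ is assumed large. Put $\lambda=1/\log\log n_0\le\frac12$, and let $q$ be the smallest prime with $q\ge\sqrt{n_0/\lambda}$. Bertrand's postulate gives a prime in $(j,2j]$ for every integer $j\ge1$, and with $j=\lfloor\sqrt{n_0/\lambda}\rfloor$ it shows $q\le2\sqrt{n_0/\lambda}$. Therefore
\begin{equation}\label{eq:q}
\tfrac\lambda4q^2\le n_0\le\lambda q^2,\qquad\log q\sim\tfrac12\log n_0,\qquad\log\log q\sim\log\log n_0 .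
\end{equation}
The random game $\mathcal D(n_0,n)$ has $n_0$ \emph{real} agents and $n-n_0$ dummies. The real agents receive a uniformly random injective sequence of points of $\mathbb F_q^3$. Two real agents have weight $1$ if their points are collinear, and all other pairs have weight $-n^2$. Let $V$ be the set of \emph{occupied} points, a uniformly random $n_0$-subset of $\mathbb F_q^3$. A line contains $n_0q/q^3\in[\lambda/4,\lambda]$ occupied points on average, as a group of Section~\ref{sec:star} contained $\lambda$ active leaves. The graph on the real agents does not depend on $n$.

\subsection{An algorithm gains little more than a matching}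

\begin{lemma}\label{lem:linealg}
For every deterministic algorithm and every fixed order $\sigma$, the game $\mathcal D(n_0,n)$ satisfies $\mathbb E[\mathrm{SW}(\mathit{ALG})^+]\le(1+4\lambda+2\lambda^2)\,n_0$.
\end{lemma}

\begin{proof}
Let $x_1,\dots,x_{n_0}$ be the points of the real agents in order of arrival. This is a uniformly random injective sequence, and all decisions up to the arrival of the $t$-th real agent are determined by $x_1,\dots,x_t$.

We charge each coalition to the step at which it commits to a line. Let $E_t$ be the event that the $t$-th real agent joins a singleton coalition that consists of a real agent with collinear point. On $E_t$ let $\ell_t$ be the line through the two points and $Z_t=|\{s>t:x_s\in\ell_t\}|$. Both $E_t$ and $\ell_t$ are determined by $x_1,\dots,x_t$. We claim that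
\begin{equation}\label{eq:charge}
\mathrm{SW}(\mathit{ALG})^+\le\sum_{t=1}^{n_0}\mathbf 1_{E_t}\,(2+Z_t)(1+Z_t).
\end{equation}
If the final partition is not valid, the left side is $0$. Otherwise let $K$ be a final coalition with $|K|\ge2$. It consists of real agents with pairwise collinear points. If its second member is the $t$-th real agent, then $E_t$ occurs, and different coalitions give different $t$. By Lemma~\ref{lem:notriangle} all points of $K$ lie in one line, which is $\ell_t$. The members after the second arrive later, so $|K|\le2+Z_t$, and summing $|K|(|K|-1)$ gives~\eqref{eq:charge}.

Given $x_1,\dots,x_{s-1}$, the point $x_s$ is uniform among at least $q^3-n_0$ points, so for $s>t$ it lies in $\ell_t$ with probability at most $\varrho=q/(q^3-n_0)$. For $t<s<s'$, conditioning first on $x_1,\dots,x_{s'-1}$ shows that $x_s$ and $x_{s'}$ both lie in $\ell_t$ with probability at most $\varrho^2$ given $x_1,\dots,x_t$. Let $\mu=n_0\varrho$. By~\eqref{eq:q}, $\mu\le\lambda q^3/(q^3-q^2)\le2\lambda$. On $E_t$, given $x_1,\dots,x_t$, the conditional expectation of $Z_t$ is at most $\mu$, and that of $Z_t(Z_t-1)$, which counts ordered pairs $s\ne s'$, is at most $\mu^2$. Since $(2+Z)(1+Z)=2+4Z+Z(Z-1)$,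
\[
\mathbb E\bigl[(2+Z_t)(1+Z_t)\mid x_1,\dots,x_t\bigr]\le2+4\mu+\mu^2\le2+8\lambda+4\lambda^2\quad\text{on }E_t .
\]
Each event $E_t$ that occurs involves the first two members of a coalition, both real, and these pairs are disjoint. So $\sum_t\mathbf 1_{E_t}\le n_0/2$ always, and $\sum_t\Pr[E_t]\le n_0/2$. Taking expectations in~\eqref{eq:charge} gives the bound $\frac{n_0}2(2+8\lambda+4\lambda^2)$.
\end{proof}

\subsection{The clique number}

To apply Lemma~\ref{lem:avg} with the class $\mathcal G(n,r)$ we must know that the random game usually belongs to it.

\begin{lemma}\label{lem:omega}
With probability $1-o(1)$, the weight-$1$ graph of $\mathcal D(n_0,n)$ has clique number at most $3\log n_0/\log\log n_0$.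
\end{lemma}

\begin{proof}
Let $k=\lceil4\log q/\log\log q\rceil\ge2$. By Lemma~\ref{lem:notriangle}, a clique on $k$ vertices gives $k$ occupied points on one line. Given $k$ points are all occupied with probability $\prod_{i=0}^{k-1}\frac{n_0-i}{q^3-i}\le(n_0/q^3)^k$. By~\eqref{eq:q} and $k!\ge k^k/e^k$, the expected number of occupied $k$-subsets of lines is at most
\[
q^3\cdot\frac{q^k}{k!}\Bigl(\frac{n_0}{q^3}\Bigr)^k\le q^3\,\frac{\lambda^k}{k!}\le q^3\Bigl(\frac ek\Bigr)^k .
\]
Now $\log k-1\ge\log\log q-\log\log\log q=(1-o(1))\log\log q$, because $\log4>1$. So $k(\log k-1)\ge(4-o(1))\log q$, and the expectation is at most $q^{-1+o(1)}\to0$. By Markov's inequality the clique number is less than $k$ with probability $1-o(1)$, and $k=(2+o(1))\log n_0/\log\log n_0$ by~\eqref{eq:q}.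
\end{proof}

\subsection{Packing rich lines}

In the star game one good group was enough. Here the bound on the algorithm is of order $n_0$, and a single clique contributes only $O((\log n_0)^2)$ by Lemma~\ref{lem:omega}. The optimum must therefore put a large share of all agents into large and \emph{disjoint} cliques. Lines with many occupied points overlap, and removing one line thins out others. What makes a greedy packing work is regularity: all occupied points lie on nearly the same number of such lines. Then every set of remaining points, however it was produced, meets some such line in a proportional share.

\begin{lemma}\label{lem:opt}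
Fix $\delta,\varepsilon\in(0,1)$, and let $L=\lfloor(1-\delta)\log q/\log\log q\rfloor$ and $\kappa=\frac{1-\varepsilon}{1+\varepsilon}$. With probability $1-o(1)$, the game $\mathcal D(n_0,n)$ has $\mathrm{OPT}\ge\frac12\kappa Ln_0-n_0$.
\end{lemma}

\begin{proof}
For large $n_0$ we have $2\le L\le q$. Call a line \emph{rich} if it contains at least $L$ points of $V$. Let $\mathcal E$ be the set of rich lines, and for $v\in V$ let $\deg(v)$ be the number of rich lines through $v$. Put
\[
M=q^3-1,\qquad p=\frac{n_0-1}M,\qquad d=q\,\Pr[\mathrm{Bin}(q-1,p)\ge L-1].
\]

\emph{Step 1: $d\ge q^{\delta/2}$.} We have $p\le n_0/q^3\le\lambda/q$, so $p(q-1)\le\frac12$. Also $p(q-1)=\frac{n_0-1}{q^2+q+1}\ge\frac{n_0/2}{2q^2}\ge\frac\lambda{16}$ by~\eqref{eq:q}. Lemma~\ref{lem:tail}(i) and $\frac\lambda{16L}<1$ give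
\[
d\ge\frac q2\Bigl(\frac\lambda{16(L-1)}\Bigr)^{L-1}\ge\frac q2\Bigl(\frac\lambda{16L}\Bigr)^L .
\]
Since $n_0\le q^2$, we have $16/\lambda=16\log\log n_0\le16(\log\log q+\log2)\le(\log\log q)^2$ for large $n_0$. So Lemma~\ref{lem:tail}(ii) applies with $y=q$, $a=16/\lambda$, $k=L$ and gives $d\ge q^{\delta/2}$.

\emph{Step 2: all degrees are close to $d$.} Fix a real agent and condition on her point $v$. The other occupied points form a uniform $(n_0-1)$-subset of the $M$ points other than $v$. These occupancies are dependent, so we compare with the \emph{independent model}, in which each of the $M$ points is occupied independently with probability $p$. The $q$ lines through $v$, with $v$ removed, are disjoint sets of $q-1$ points, and such a line is rich if and only if at least $L-1$ of these points are occupied. In the independent model $\deg(v)$ is thus a sum of $q$ independent indicators, with mean $d$. The Chernoff bound states that a sum $X$ of independent indicators with mean $d$ satisfies $\Pr[|X-d|>\varepsilon d]\le2e^{-\varepsilon^2d/3}$ for $0<\varepsilon<1$.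

Let $W\sim\mathrm{Bin}(M,p)$ be the number of occupied points in the independent model. Conditioned on $W=n_0-1$, the occupied set is a uniform $(n_0-1)$-subset, which is the true model. The ratio $\Pr[W=j+1]/\Pr[W=j]=\frac{(M-j)p}{(j+1)(1-p)}$ is at least $1$ exactly when $j+1\le(M+1)p=n_0-1+p$, that is, when $j+1\le n_0-1$. So $n_0-1$ is the most likely of the $q^3$ values of $W$, and $\Pr[W=n_0-1]\ge q^{-3}$. An event of probability $\beta$ in the independent model therefore has probability at most $q^3\beta$ in the true model. The value $d$ does not depend on $v$, so a union bound over the $n_0\le q^3$ real agents and Step~1 give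
\[
\Pr\bigl[\exists v\in V:\ |\deg(v)-d|>\varepsilon d\bigr]\le2q^6e^{-\varepsilon^2q^{\delta/2}/3}\to0 .
\]
From now on assume $(1-\varepsilon)d\le\deg(v)\le(1+\varepsilon)d$ for all $v\in V$. In particular $\mathcal E\ne\emptyset$.

\emph{Step 3: every subset meets a rich line in its share.} We count pairs of a point and a rich line through it in two ways. For $V$ this gives $L|\mathcal E|\le\sum_{e\in\mathcal E}|e\cap V|=\sum_{v\in V}\deg(v)\le(1+\varepsilon)dn_0$. For nonempty $U\subseteq V$ it gives $\sum_{e\in\mathcal E}|e\cap U|=\sum_{v\in U}\deg(v)\ge(1-\varepsilon)d|U|$. Dividing, some $e\in\mathcal E$ has
\begin{equation}\label{eq:share}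
|e\cap U|\ge\frac{(1-\varepsilon)d|U|}{|\mathcal E|}\ge\frac{\kappa L|U|}{n_0}.
\end{equation}

\emph{Step 4: greedy packing.} Start with $U=V$. While $U\ne\emptyset$, choose $e$ as in~\eqref{eq:share}, make the agents at $e\cap U$ a coalition, and delete $e\cap U$ from $U$. Each round removes at least one point, so the process ends. Leave the dummies alone. Let $y_i$ be the size of $U$ before round $i$ and $s_i$ the size of the $i$-th coalition. Then $y_1=n_0$, $y_{i+1}=y_i-s_i$, $\sum_is_i=n_0$ and $s_i\ge\kappa Ly_i/n_0$. All coalitions are cliques. Since $y_i^2-y_{i+1}^2=s_i(y_i+y_{i+1})\le2s_iy_i$, the welfare is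
\[
\sum_is_i^2-n_0\ge\frac{\kappa L}{n_0}\sum_is_iy_i-n_0\ge\frac{\kappa L}{n_0}\sum_i\frac{y_i^2-y_{i+1}^2}2-n_0=\frac{\kappa Ln_0}2-n_0 .\qedhere
\]
\end{proof}

\section{The upper bounds on $\rho(n,r)$}\label{sec:final}

\begin{proposition}\label{prop:rho}
There are a constant $n_*$ and a function $\eta$ with $\eta(n_0)\to0$ as $n_0\to\infty$ such that
\[
\rho(n,r)\le(4+\eta(n_0))\frac{\log\log n_0}{\log n_0}\quad\text{whenever}\quad n_*\le n_0\le n\ \text{ and }\ \frac{3\log n_0}{\log\log n_0}\le r\le n .
\]
\end{proposition}

\begin{proof}
Let $G$ be drawn from $\mathcal D(n_0,n)$, and let $F$ be the event of Lemma~\ref{lem:omega}. On $F$ we have $G\in\mathcal G(n,r)$, so $\mathbb E[\mathrm{OPT}(G)\mathbf 1_{G\in\mathcal G(n,r)}]\ge\mathbb E[\mathrm{OPT}(G)\mathbf 1_F]$. By~\eqref{eq:optclique}, both $\mathrm{OPT}(G)$ and $F$ are determined by the graph on the real agents, so $\mathbb E[\mathrm{OPT}(G)\mathbf 1_F]$ is a function of $n_0$ alone. Fix $\delta$ and $\varepsilon$. The events of Lemmas~\ref{lem:omega} and~\ref{lem:opt} hold together with probability $1-o(1)$, and $L\sim(1-\delta)\frac{\log n_0}{2\log\log n_0}\to\infty$ by~\eqref{eq:q}. Hence $\mathbb E[\mathrm{OPT}(G)\mathbf 1_F]\ge\bigl(\frac14\kappa(1-\delta)-o(1)\bigr)n_0\frac{\log n_0}{\log\log n_0}$.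 As $\delta$ and $\varepsilon$ are arbitrary, the factor $\frac14\kappa(1-\delta)$ may be replaced by $\frac14$. Lemma~\ref{lem:avg} with $B=(1+4\lambda+2\lambda^2)n_0$ from Lemma~\ref{lem:linealg} completes the proof, and all error terms depend on $n_0$ only.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:clique}(c)]
Take $n_0=r=n$ in Proposition~\ref{prop:rho}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:clique}(b)]
Let $n\ge16$ and $2\le r\le\log n/\log\log n$. We choose $n_0$ as a function of $r$ so that the clique bound of Lemma~\ref{lem:omega} is a little below $r$, and dummies supply the remaining agents. Put $n_0=\lfloor\exp(\frac14r\log r)\rfloor$. The upper bound on $r$ is used to see that $n_0\le n$. Since $\log\log n>1$ for $n\ge16$, we have $r\le\log n$, so $r\log r\le\frac{\log n}{\log\log n}\cdot\log\log n=\log n$ and $n_0\le n^{1/4}$.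

As $r\to\infty$, we have $\log n_0\sim\frac14r\log r$ and $\log\log n_0=\log r+\log\log r-\log4+o(1)\sim\log r$. So $\log n_0/\log\log n_0\sim r/4$. There is therefore an absolute constant $r_1$ such that for $r\ge r_1$ we have $n_0\ge n_*$, $3\log n_0/\log\log n_0\le r$ and $(4+\eta(n_0))\log\log n_0/\log n_0\le17/r$; the last inequality holds because its left side is $(16+o(1))/r$. For $r\ge r_1$ Proposition~\ref{prop:rho} gives $\rho(n,r)\le17/r$, and for $r<r_1$ we use $\rho(n,r)\le1\le r_1/r$. So $C=\max(17,r_1)$ works, and with part~(a) we obtain $\rho(n,r)=\Theta(1/r)$ in this range.

For larger $r$ let $r'=\lfloor\log n/\log\log n\rfloor$. The function $x/\log x$ has minimum $e$ on $x>1$, so $\log n/\log\log n\ge e$, which gives $r'\ge2$ and $r'\ge\frac12\log n/\log\log n$. Since $\rho(n,\cdot)$ is non-increasing, $\rho(n,r)\le\rho(n,r')\le C/r'\le2C\log\log n/\log n$ for all $r\ge r'$.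
\end{proof}

\begin{thebibliography}{1}
\bibitem{BR} Martin Bullinger and Ren\'e Romen, \emph{Online Coalition Formation under Random Arrival or Coalition Dissolution}, arXiv:2306.16965 (2023).
\end{thebibliography}
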